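\title{Foliations of fixed codimension and degree on projective spaces: stabilization of the irreducible components}

\begin{abstract}
Fix a codimension $q\ge1$ and a degree $d\ge0$. We prove that the number of irreducible components of the space of foliations of codimension $q$ and degree $d$ on $\mathbb{P}^n_{\mathbb{C}}$ is bounded and nondecreasing in $n$, hence eventually constant. For large $n$ the components are in bijection with those on one fixed $\mathbb{P}^N$, through linear pullback and through restriction to a general linear subspace. In degree two the limit is at least the number of partitions of $q-2$, so no bound is uniform in $q$. The proof realizes these spaces, for all $n$ at once, as an open part of a closed subset of a polynomial functor and applies Draisma's topological Noetherianity theorem.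
\end{abstract}

\section{Introduction}

Throughout, $\mathbb{P}^n=\mathbb{P}^n_{\mathbb{C}}$, and irreducible components are taken in the Zariski topology. Let $n>q\ge1$ and $d\ge0$ be integers. A holomorphic $q$-form $\omega$ satisfies the \emph{Frobenius condition} at a point $x$ with $\omega(x)\ne0$ if near $x$ there are holomorphic $1$-forms $\omega_1,\dots,\omega_q$ with
\begin{equation}\label{eq:frob}
\omega=\omega_1\wedge\cdots\wedge\omega_q,\qquad d\omega_i\wedge\omega_1\wedge\cdots\wedge\omega_q=0\quad(1\le i\le q).
\end{equation}
The first equation (local decomposability) says that the kernel of $\omega$ is a distribution of codimension $q$; the second (integrability) is the hypothesis of the Frobenius theorem, under which this distribution is tangent to a family of submanifolds, the leaves. The condition survives multiplication of $\omega$ by a nowhere vanishing function (Lemma~\ref{lem:frob}), so it makes sense for forms with values in a line bundle.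

The space $\mathrm{Fol}^q(\mathbb{P}^n,d)$ of \emph{foliations of codimension $q$ and degree $d$} is the locally closed subset of $\mathbb{P}H^0(\mathbb{P}^n,\Omega^q(d+q+1))$ formed by the classes of the nonzero $\omega$ whose zero locus $\mathrm{Sing}(\omega)$ has codimension at least $2$ and which satisfy the Frobenius condition at every point outside $\mathrm{Sing}(\omega)$. The twist is chosen so that $d$ counts tangencies: on a linear $\mathbb{P}^q\subset\mathbb{P}^n$ the form $\omega$ restricts to a section of $\Omega^q_{\mathbb{P}^q}(d+q+1)\cong\mathcal{O}(d)$, which vanishes exactly at the points of $\mathrm{Sing}(\omega)$ and at the points where $\mathbb{P}^q$ is not transverse to the leaves. The condition on $\mathrm{Sing}(\omega)$ excludes the products $f\eta$ with $f$ a nonconstant homogeneous polynomial, which have the same leaves as $\eta$ away from $f=0$ but a larger twist. Let $\mathrm{ic}^q(\mathbb{P}^n,d)$ be the number of irreducible components of $\mathrm{Fol}^q(\mathbb{P}^n,d)$. One may index by the dimension (rank) $r=n-q$ of the leaves instead: $\mathrm{Fol}_r(\mathbb{P}^n,d)=\mathrm{Fol}^{n-r}(\mathbb{P}^n,d)$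 and $\mathrm{ic}_r(\mathbb{P}^n,d)=\mathrm{ic}^{n-r}(\mathbb{P}^n,d)$.

Two known results, which we quote without proof, describe degree two and fixed rank. Here $p$ is the partition function.
\begin{itemize}
\item[(K1)] For $n\ge4$, $\mathrm{ic}_2(\mathbb{P}^n,2)\ge p(n-4)>e^{2\sqrt{n-4}}/14$.
\item[(K2)] For every fixed $r\ge2$, $\lim_{n\to\infty}\mathrm{ic}_r(\mathbb{P}^n,2)=+\infty$.
\end{itemize}
The corresponding question in fixed codimension is posed by Pereira and dos Santos \cite{PS}.

\medskip
\noindent\textbf{Question.} \emph{Let $q\ge2$. Is $\limsup_{n\to\infty}\mathrm{ic}^q(\mathbb{P}^n,2)$ finite?}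
\medskip

Arrange the numbers $\mathrm{ic}^q(\mathbb{P}^n,2)$ in an array with rows indexed by $q$ and columns by $n$. Fixed rank means a diagonal $n-q=r$. The diagonal $r=1$ is constant equal to $1$ (Example~\ref{ex:curves}), and all other diagonals tend to infinity by (K2). A row crosses all the diagonals, so one might expect the rows to grow as well. But the rows carry a structure that the diagonals lack. Two operations change $n$ and keep $q$ and $d$: the \emph{linear pullback} of a foliation under a linear projection $\mathbb{P}^n\dashrightarrow\mathbb{P}^m$, and the \emph{restriction} of the twisted form to a linear subspace $\mathbb{P}^m\subset\mathbb{P}^n$. In homogeneous coordinates both are the pullback of a polynomial form under a linear map, surjective in the first case and injective in the second. Pullback followed by a suitable restriction is the identity, which suggests that no component is lost as $n$ grows. If, moreover, a component could be recognized on linear slices of bounded dimension, then no component would be gained once $n$ is large. Both expectations are correct, in every degree.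

\begin{theorem}\label{thm:A}
Let $q\ge1$ and $d\ge0$. There is a constant $k=k(q,d)$ with $\mathrm{ic}^q(\mathbb{P}^n,d)\le k$ for all $n>q$. Moreover $\mathrm{ic}^q(\mathbb{P}^n,d)\le\mathrm{ic}^q(\mathbb{P}^{n+1},d)$ for all $n>q$. Hence $\lim_{n\to\infty}\mathrm{ic}^q(\mathbb{P}^n,d)$ exists and is finite. In particular $\limsup_{n\to\infty}\mathrm{ic}^q(\mathbb{P}^n,2)<\infty$ for all $q\ge2$.
\end{theorem}

The next theorem says that the components themselves stabilize. A property holds for a \emph{general} linear $\mathbb{P}^N\subset\mathbb{P}^n$ if it holds for all subspaces in a nonempty Zariski open subset of the Grassmannian. The components of $\mathrm{Fol}^q(\mathbb{P}^N,d)$ will be seen to be invariant under linear automorphisms, so in part (2) the identification of the subspace with $\mathbb{P}^N$ does not matter.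

\begin{theorem}\label{thm:B}
Given $q\ge1$ and $d\ge0$ there is $N\ge q+1$ such that for all $n\ge N$:
\begin{enumerate}
\item[(1)] for each component $Z$ of $\mathrm{Fol}^q(\mathbb{P}^N,d)$ there is a unique component $Z_n$ of $\mathrm{Fol}^q(\mathbb{P}^n,d)$ containing all linear pullbacks of elements of $Z$, and $Z\mapsto Z_n$ is a bijection between the sets of components;
\item[(2)] $\mathcal{F}\in\mathrm{Fol}^q(\mathbb{P}^n,d)$ lies in $Z_n$ if and only if its restriction to a general linear $\mathbb{P}^N\subset\mathbb{P}^n$ is a foliation lying in $Z$.
\end{enumerate}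
\end{theorem}

\begin{corollary}\label{cor:C}
For $q\ge2$,
\[
\lim_{n\to\infty}\mathrm{ic}^q(\mathbb{P}^n,2)\ \ge\ p(q-2)\ >\ e^{2\sqrt{q-2}}/14 .
\]
So the limit is finite for each $q$, but no bound is uniform in $q$.
\end{corollary}

Section~\ref{sec:forms} turns the definition of a foliation into polynomial equations that are preserved by all linear pullbacks, and Section~\ref{sec:hand} solves these equations in two cases. Monotonicity is elementary (Section~\ref{sec:mono}). The bound (Section~\ref{sec:bound}) and the stabilization (Section~\ref{sec:stab}) rest on Draisma's theorem \cite{Draisma}, which together with (K1) is the only external input beyond textbook facts.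

\section{Foliations as polynomial forms}\label{sec:forms}

The definition of $\mathrm{Fol}^q(\mathbb{P}^n,d)$ is local and analytic, and it concerns one $n$ at a time. We replace it by global polynomial equations written in the same way for every $n$. Fix $q\ge1$ and $d\ge0$ for the rest of the paper.

\subsection*{The Frobenius condition as a system of equations}
Let $V$ be a finite-dimensional complex vector space. For a $q$-form $\theta$ and $v=v_1\wedge\cdots\wedge v_{q-1}$ put $i_v\theta=\theta(v_1,\dots,v_{q-1},\,\cdot\,)$, and extend linearly to $v\in\Lambda^{q-1}V$. (For $q=1$, $v$ is a scalar and $i_v\theta=v\theta$.) A form $\theta\in\Lambda^qV^*$ is \emph{decomposable} if it is a product of $q$ elements of $V^*$.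

\begin{lemma}\label{lem:linear}
Let $0\ne\theta\in\Lambda^qV^*$ and $L(\theta)=\{\ell\in V^*:\ell\wedge\theta=0\}$.
\begin{enumerate}
\item[(a)] A nonzero $\ell\in V^*$ lies in $L(\theta)$ if and only if $\theta$ restricts to zero on $\ker\ell$.
\item[(b)] $\dim L(\theta)\le q$, with equality if and only if $\theta$ is decomposable.
\item[(c)] \emph{(Pl\"ucker relations.)} $\theta$ is decomposable if and only if $(i_v\theta)\wedge\theta=0$ for all $v\in\Lambda^{q-1}V$.
\item[(d)] Let $\theta$ be decomposable, let $g=\theta(v_1,\dots,v_q)\ne0$, and let $\theta_j\in V^*$ be obtained from $\theta(v_1,\dots,v_q)$ by leaving the $j$-th slot free. Then $\theta_1\wedge\cdots\wedge\theta_q=g^{q-1}\theta$.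
\end{enumerate}
\end{lemma}

\begin{proof}
Let $\ell_1,\dots,\ell_s$ be linearly independent, complete them to a basis of $V^*$, and expand $\theta$ in the monomials $\ell_{i_1}\wedge\cdots\wedge\ell_{i_q}$. Both $\ell_1\wedge\theta=0$ and $\theta|_{\ker\ell_1}=0$ mean that every monomial occurring in $\theta$ contains $\ell_1$; this is (a). If $\ell_1,\dots,\ell_s$ is a basis of $L(\theta)$, every monomial contains all of them, so $s\le q$, and $s=q$ forces $\theta=c\,\ell_1\wedge\cdots\wedge\ell_q$. Conversely the factors of a decomposable $\theta\neq0$ are $q$ independent elements of $L(\theta)$. This is (b).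

If $\theta=\ell_1\wedge\cdots\wedge\ell_q$, then $i_v\theta$ is a linear combination of the $\ell_j$ and so lies in $L(\theta)$. Conversely, suppose that all $i_v\theta$ lie in $L(\theta)$, and take $v_1,\dots,v_q$, $g\neq0$ and $\theta_j$ as in (d). Each $\theta_j$ has the form $i_v\theta$, and $\theta_j(v_l)=\delta_{jl}\,g$, so the $\theta_j$ are $q$ independent elements of $L(\theta)$, and (b) gives (c). For decomposable $\theta$ the $\theta_j$ form a basis of $L(\theta)$, so $\theta_1\wedge\cdots\wedge\theta_q=c\,\theta$; evaluating at $(v_1,\dots,v_q)$ gives $g^q=cg$, which is (d).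
\end{proof}

\begin{lemma}\label{lem:frob}
\begin{enumerate}
\item[(a)] The Frobenius condition is preserved under multiplication by a nowhere vanishing holomorphic function, and under pullback by a holomorphic map at points where the pulled-back form does not vanish.
\item[(b)] A holomorphic $q$-form $\omega$ on an open subset of $V$ satisfies the Frobenius condition at all points where it does not vanish if and only if $(i_v\omega)\wedge\omega=0$ and $(i_v\omega)\wedge d\omega=0$ for all constant $v\in\Lambda^{q-1}V$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) For $f\omega$ replace $\omega_1$ by $f\omega_1$ in \eqref{eq:frob} and use $d(f\omega_1)\wedge\omega=df\wedge\omega_1\wedge\omega+f\,d\omega_1\wedge\omega=f\,d\omega_1\wedge\omega$. Pullback commutes with $d$ and $\wedge$, so it preserves \eqref{eq:frob}.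

(b) Both equations hold at the zeros of $\omega$, so we work near a point $x$ with $\omega(x)\ne0$. If $\omega=\omega_1\wedge\cdots\wedge\omega_q$, then $d\omega=\sum_i(-1)^{i-1}d\omega_i\wedge\omega_1\wedge\cdots\widehat{\omega_i}\cdots\wedge\omega_q$. After wedging with $\omega_j$ only the term $i=j$ survives, and moving $\omega_j$ back to its place gives
\begin{equation}\label{eq:key}
\omega_j\wedge d\omega=d\omega_j\wedge\omega .
\end{equation}
Assume \eqref{eq:frob}. Then $i_v\omega=\sum_jh_j\omega_j$ with functions $h_j$, so $(i_v\omega)\wedge\omega=0$, and $(i_v\omega)\wedge d\omega=\sum_jh_j\,d\omega_j\wedge\omega=0$ by \eqref{eq:key}. Conversely, assume the equations. By Lemma~\ref{lem:linear}(c), $\omega$ is decomposable at each point; the factors must still be chosen holomorphically. Take constant vectors $v_1,\dots,v_q$ such that $g=\omega(v_1,\dots,v_q)$ does not vanish near $x$, and let $\theta_j$ be the holomorphic $1$-forms of Lemma~\ref{lem:linear}(d). Then $\omega=\omega_1\wedge\cdots\wedge\omega_q$ with $\omega_1=g^{1-q}\theta_1$ and $\omega_j=\theta_j$ for $j\ge2$. Each $\omega_j$ is a function times some $i_v\omega$,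 so $\omega_j\wedge d\omega=0$, and \eqref{eq:key} gives \eqref{eq:frob}.
\end{proof}

\subsection*{The family $X$}
For a finite-dimensional complex vector space $U$ put $V=U^*$ and
\[
E(U)=S^{d+1}U\otimes\Lambda^qU .
\]
Elements of $U$ are linear functions on $V$, and $f\otimes u_1\wedge\cdots\wedge u_q\mapsto f\,du_1\wedge\cdots\wedge du_q$ identifies $E(U)$ with the space of $q$-forms on $V$ whose coefficients are homogeneous polynomials of degree $d+1$. A linear map $\varphi:U\to U'$ induces $\varphi_*=S^{d+1}\varphi\otimes\Lambda^q\varphi:E(U)\to E(U')$, which is the pullback of forms under the transpose $\varphi^t:V'\to V$. We have $(\psi\varphi)_*=\psi_*\varphi_*$, and $\varphi_*\omega$ is a homogeneous polynomial function of $\varphi$ of degree $d+q+1$. Injective $\varphi$ give pullbacks under projections; surjective $\varphi$ give restrictions to the subspace $\varphi^t(V')\subseteq V$.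

Let $R=\sum x_i\,\partial/\partial x_i$ be the Euler field of $V$. Let $X(U)\subseteq E(U)$ be the set of $\omega$ with
\begin{equation}\label{eq:X}
i_R\omega=0,\qquad(i_v\omega)\wedge\omega=0,\qquad(i_v\omega)\wedge d\omega=0\qquad\text{for all }v\in\Lambda^{q-1}V,
\end{equation}
and let $X^\circ(U)$ be the set of nonzero $\omega\in X(U)$ whose zero locus in $V$ has codimension at least $2$. The conditions \eqref{eq:X} are homogeneous polynomial equations in the coefficients of $\omega$, so $X(U)$ is a Zariski closed cone.

\begin{lemma}\label{lem:functor}
Let $\varphi:U\to U'$ be linear. Then $\varphi_*X(U)\subseteq X(U')$. If $\varphi$ is injective, then $\varphi_*X^\circ(U)\subseteq X^\circ(U')$.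
\end{lemma}

\begin{proof}
Put $f=\varphi^t:V'\to V$. The differential of $f$ is $f$ at every point. It sends the value $x$ of the Euler field at $x\in V'$ to the value $f(x)$ of the Euler field at $f(x)$, so $i_Rf^*\omega=f^*(i_R\omega)$. For constant $w\in\Lambda^{q-1}V'$ it gives $i_wf^*\omega=f^*(i_{f(w)}\omega)$. As $f^*$ commutes with $d$ and $\wedge$, the left sides of \eqref{eq:X} for $f^*\omega$ are pullbacks of left sides of \eqref{eq:X} for $\omega$. If $\varphi$ is injective, then $f$ is surjective, so $f^*$ is injective on $\Lambda^qV^*$, and the zero locus of $f^*\omega$ is the preimage of that of $\omega$, of the same codimension.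
\end{proof}

Injectivity is needed in the second statement. The form $x_0\,dx_1-x_1\,dx_0$ restricts to zero on $x_0=0$. The form $\omega=x_1x_2\,dx_0+x_0x_2\,dx_1-2x_0x_1\,dx_2$ lies in $X^\circ(\mathbb{C}^4)$ for $q=d=1$, because $\omega/(x_0x_1x_2)$ is closed and $\omega$ vanishes on three planes, but it restricts on $x_1=x_0$ to $2x_0(x_2\,dx_0-x_0\,dx_2)$, which vanishes on a divisor. This is why we work with the closed sets $X(U)$, which all linear maps preserve, and keep track of the part $X^\circ(U)$ separately.

\begin{lemma}\label{lem:open}
$X^\circ(U)$ is open in $X(U)$.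
\end{lemma}

\begin{proof}
The zero locus of $\omega\ne0$ contains a hypersurface if and only if the coefficients of $\omega$ have a nonconstant common factor. Factors of homogeneous polynomials are homogeneous, so this means $\omega=f\eta$ with $f\in S^eU$ and $\eta\in S^{d+1-e}U\otimes\Lambda^qU$ for some $1\le e\le d+1$. For each $e$ the classes of such $\omega$ form the image of the projective variety $\mathbb{P}(S^eU)\times\mathbb{P}(S^{d+1-e}U\otimes\Lambda^qU)$ under multiplication, a morphism to $\mathbb{P}E(U)$, and the image of a projective variety is closed.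
\end{proof}

We use two standard facts about a Noetherian space $Y$, whose components are its maximal irreducible subsets.
\begin{itemize}
\item[(C1)] If $Y$ is a finite union of irreducible closed subsets, its components are the maximal ones among them.
\item[(C2)] If $O\subseteq Y$ is open, then $A\mapsto A\cap O$ is a bijection from the components of $Y$ that meet $O$ to the components of $O$.
\end{itemize}

\begin{proposition}\label{prop:count}
Let $\dim U=n+1$ with $n>q$, and $\mathbb{P}^n=\mathbb{P}(V)$. Then $\mathrm{Fol}^q(\mathbb{P}^n,d)=\mathbb{P}(X^\circ(U))$, and $A\mapsto\mathbb{P}(A\cap X^\circ(U))$ is a bijection from the components of $X(U)$ that meet $X^\circ(U)$ to the components of $\mathrm{Fol}^q(\mathbb{P}^n,d)$.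
\end{proposition}

\begin{proof}
Put $\kappa=d+q+1$. The Euler sequence $0\to\Omega^1\to U\otimes\mathcal{O}(-1)\to\mathcal{O}\to0$ exhibits $\Omega^q(\kappa)$ as the kernel of contraction with $R$,
\[
\Lambda^qU\otimes\mathcal{O}(d+1)\longrightarrow\Lambda^{q-1}U\otimes\mathcal{O}(d+2),
\]
so $H^0(\mathbb{P}^n,\Omega^q(\kappa))=\{\omega\in E(U):i_R\omega=0\}$. Let $\pi:V\setminus\{0\}\to\mathbb{P}^n$ be the projection and $s:B\to V\setminus\{0\}$ a local section. It trivializes $\mathcal{O}(\kappa)$ on $B$, and $\eta=s^*\omega$ is the local form that represents the twisted form. In the coordinates $(b,t)\mapsto t\,s(b)$ on $\pi^{-1}(B)\cong B\times\mathbb{C}^*$ we have $R=t\,\partial/\partial t$. Since $i_R\omega=0$, no $dt$ occurs in $\omega$, so $\omega=\sum_Ia_I(b,t)\,db_I$. Scaling by $\lambda$ pulls $\omega$ back to $\lambda^\kappa\omega$, so $a_I(b,t)=t^\kappa a_I(b,1)$, that is, $\omega=t^\kappa\pi^*\eta$.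

Hence the zero locus of $\omega$ in $V$ is the cone over $\mathrm{Sing}(\omega)\subset\mathbb{P}^n$ together with the origin, which has codimension $n+1\ge2$, and the two codimension conditions agree. By Lemma~\ref{lem:frob}(a), applied to $\omega=t^\kappa\pi^*\eta$ and to $\eta=s^*\omega$, the twisted form satisfies the Frobenius condition outside $\mathrm{Sing}(\omega)$ if and only if $\omega$ satisfies it at all its nonzero points in $V$. By Lemma~\ref{lem:frob}(b) this is equivalent to the last two conditions in \eqref{eq:X}. This proves the first claim.

Each component $A$ of $X(U)$ is a cone: the image of $\mathbb{C}\times A\to X(U)$, $(\lambda,\omega)\mapsto\lambda\omega$, is irreducible and contains $A$, so it equals $A$. The sets $\mathbb{P}(A)$ with $A\ne\{0\}$ are therefore closed and irreducible, they cover $\mathbb{P}(X(U))$, and none contains another. By (C1) they are the components of $\mathbb{P}(X(U))$. Now apply (C2) to $\mathbb{P}(X^\circ(U))$, which is open by Lemma~\ref{lem:open}.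
\end{proof}

Choosing $s$ with $s(B\cap\mathbb{P}(V'))\subset V'$ shows that restriction of twisted forms to $\mathbb{P}(V')\subset\mathbb{P}(V)$ is restriction of polynomial forms to $V'$. So the restriction of $[\omega]$ to a linear subspace is given by $\varphi_*\omega$ with $\varphi$ surjective, and it is a foliation exactly when $\varphi_*\omega\in X^\circ$. The linear pullbacks of $[\omega]$ are the classes $[\iota_*\omega]$ with $\iota$ injective.

\section{Two cases by hand}\label{sec:hand}

We use Cartan's formula $L_R=i_Rd+di_R$ for the Lie derivative. For $\omega\in E(U)$ with $i_R\omega=0$ it gives $i_R\,d\omega=(d+q+1)\,\omega$.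

\begin{example}[Foliations by curves]\label{ex:curves}
Let $n=q+1$, so $\dim V=q+2$. Then $i_R\omega=0$ implies the other two conditions in \eqref{eq:X}. Indeed, for $x\ne0$ the form $\omega(x)$ comes from a $q$-form $\theta$ on $W=V/\mathbb{C}x$, of dimension $q+1$. The map $\ell\mapsto\ell\wedge\theta$ sends $W^*$ to a line, so $\dim L(\theta)\ge q$, and $\theta$ is zero or decomposable. This gives $(i_v\omega)\wedge\omega=0$. The form $\beta=(i_v\omega)\wedge d\omega$ has top degree on $V$ and $i_R\beta=-(i_v\omega)\wedge i_R\,d\omega=-(d+q+1)(i_v\omega)\wedge\omega=0$, so $\beta=0$. Thus $X(U)$ is a linear space. It meets $X^\circ(U)$: take distinct nonzero $\lambda_i$, the vector field $\xi=\sum_i\lambda_ix_i^d\,\partial/\partial x_i$, and $\omega=i_Ri_\xi(dx_0\wedge\cdots\wedge dx_{q+1})$. This form vanishes where $R$ and $\xi$ are dependent. In the chart $x_j=1$ each other coordinate is then a root of the nonzero polynomial $\lambda_iz^d-\lambda_jz$, so $\mathrm{Sing}(\omega)$ is finite. Hence $\mathrm{ic}^q(\mathbb{P}^{q+1},d)=1$ for all $q\ge1$, $d\ge0$.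
\end{example}

\begin{example}[Degree zero]\label{ex:zero}
Let $d=0$ and let $n>q$ be arbitrary. If $i_R\omega=0$, then $\omega=i_R\Theta$ with the constant form $\Theta=d\omega/(q+1)\in\Lambda^{q+1}U$; conversely $d(i_R\Theta)=L_R\Theta=(q+1)\Theta$ for constant $\Theta$. The last condition in \eqref{eq:X} reads $(i_vi_x\Theta)\wedge\Theta=0$ for all $x\in V$ and $v\in\Lambda^{q-1}V$. The products $x\wedge v$ span $\Lambda^qV$, so these are the Pl\"ucker relations for $\Theta$. If they hold, then $\Theta=d\ell_0\wedge\cdots\wedge d\ell_q$, and $\omega(x)=i_x\Theta$ is a $q$-form in the $\ell_j$ killed by $x$, which is decomposable by the argument of Example~\ref{ex:curves} with dimensions lowered by one (or directly: change the basis of the span of the $\ell_j$ so that at most one of them is nonzero at $x$). So $X(U)$ consists of the forms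
\[
\omega=\sum_{j=0}^q(-1)^j\ell_j\,d\ell_0\wedge\cdots\widehat{d\ell_j}\cdots\wedge d\ell_q ,\qquad \ell_0,\dots,\ell_q\in U .
\]
For independent $\ell_j$ the zero locus is $\ell_0=\cdots=\ell_q=0$, of codimension $q+1\ge2$, and the leaves are the fibers of the projection $(\ell_0:\cdots:\ell_q)$ to $\mathbb{P}^q$. For dependent $\ell_j$ we have $\Theta=0$. Thus $X^\circ(U)=X(U)\setminus\{0\}$.
\end{example}

Two features of Example~\ref{ex:zero} carry the general proof.

\emph{Irreducibility comes from spaces of linear maps.} Let $\omega_0=i_R(dx_0\wedge\cdots\wedge dx_q)\in X(\mathbb{C}^{q+1})$. The displayed formula says that $X(U)$ is the image of the polynomial map $\mathrm{Hom}(\mathbb{C}^{q+1},U)\to E(U)$, $\varphi\mapsto\varphi_*\omega_0$. The source is an affine space, so $X(U)$ is irreducible for every $U$, and $\mathrm{ic}^q(\mathbb{P}^n,0)=1$ for all $n>q$.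

\emph{Membership is tested in a fixed dimension.} Let $q=1$. Then $\omega\wedge d\omega=2(i_R\Theta)\wedge\Theta=i_R(\Theta\wedge\Theta)$, so $X(U)$ is given by $\Theta\wedge\Theta=0$. A $4$-form vanishes if it vanishes on every four vectors, and any four vectors of $V$ lie in the image of a linear map $\mathbb{C}^4\to V$. Hence a form $\omega=i_R\Theta$ lies in $X(U)$ if and only if $\varphi_*\omega\in X(\mathbb{C}^4)$ for all $\varphi:U\to\mathbb{C}^4$. The test fails with $\mathbb{C}^3$ in place of $\mathbb{C}^4$, where the equation is empty: $\Theta=dx_0\wedge dx_1+dx_2\wedge dx_3$ passes it, although $\Theta\wedge\Theta\ne0$.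

In higher degree we have no list of components, hence neither parametrizations nor equations for them. The maps $\varphi\mapsto\varphi_*\omega$ are still available for every $\omega$, and a Noetherianity theorem will stand in for the missing list.

\section{Monotonicity}\label{sec:mono}

If $\dim U\le\dim W$, there are linear maps $\iota:U\to W$ and $\rho:W\to U$ with $\rho\iota=\mathrm{id}_U$, so that $\rho_*\iota_*$ is the identity of $E(U)$. We call $(\iota,\rho)$ a \emph{retraction} of $W$ onto $U$. Geometrically, $\iota_*$ pulls back under a projection and $\rho_*$ restricts to a linear section of it.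

\begin{proposition}\label{prop:mono}
For all $n>q$ we have $\mathrm{ic}^q(\mathbb{P}^n,d)\le\mathrm{ic}^q(\mathbb{P}^{n+1},d)$.
\end{proposition}

\begin{proof}
Let $\dim U=n+1$, $\dim W=n+2$, and fix a retraction $(\iota,\rho)$. Let $A$ be a component of $X(U)$ that meets $X^\circ(U)$. By Lemma~\ref{lem:functor}, $\iota_*A$ is an irreducible subset of $X(W)$ that meets $X^\circ(W)$; choose a component $B$ of $X(W)$ containing it. Then $\rho_*B$ is an irreducible subset of $X(U)$ containing $\rho_*\iota_*A=A$, so $\rho_*B=A$ by maximality of $A$. Thus $B$ determines $A$, the assignment $A\mapsto B$ is injective, and Proposition~\ref{prop:count} gives the inequality.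
\end{proof}

\section{A bound independent of $n$}\label{sec:bound}

Each $X(U)$ has finitely many components because $E(U)$ is a Noetherian space. This gives one finiteness statement for each dimension and no relation among them. To obtain a uniform bound we treat the whole family $U\mapsto X(U)$ as a closed subset of a single Noetherian object and decompose it only once.

A \emph{polynomial functor of finite degree} is a functor $P$ from finite-dimensional vector spaces over an infinite field to themselves such that the maps $\mathrm{Hom}(U,U')\to\mathrm{Hom}(P(U),P(U'))$, $\varphi\mapsto P(\varphi)$, are polynomial of degree bounded independently of $U$ and $U'$. A \emph{closed subset} $Y\subseteq P$ is a rule that assigns to each $U$ a Zariski closed set $Y(U)\subseteq P(U)$ such that $P(\varphi)Y(U)\subseteq Y(U')$ for all linear $\varphi:U\to U'$. Inclusions, unions and intersections are taken for each $U$ separately; finite unions and arbitrary intersections of closed subsets are closed. For $P(U)=U$ the closed subsets are $\emptyset$, $U\mapsto\{0\}$ and $P$, since a nonzero vector can be mapped to any vector.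

\begin{theorem}[Draisma \cite{Draisma}]\label{thm:draisma}
Let $P$ be a polynomial functor of finite degree. Then every descending chain $Y_1\supseteq Y_2\supseteq\cdots$ of closed subsets of $P$ stabilizes.
\end{theorem}

For each $U$ the chain $Y_m(U)$ stabilizes by the Hilbert basis theorem; the content of Theorem~\ref{thm:draisma} is that it does so at a step independent of $U$. Our $E$ is a polynomial functor of degree $d+q+1$, and $X$ is a closed subset of $E$ by Lemma~\ref{lem:functor}.

A closed subset $Y\subseteq E$ is \emph{nonempty} if $Y(U)\ne\emptyset$ for some $U$, and \emph{irreducible} if it is nonempty and not the union of two closed subsets different from $Y$. The usual argument decomposes $X$. If some closed subset were not a finite union of irreducible ones, Theorem~\ref{thm:draisma} would give a minimal such $Y$. This $Y$ is nonempty and not irreducible, so $Y=Y'\cup Y''$ with $Y',Y''\ne Y$; both are finite unions of irreducible closed subsets by minimality, and then so is $Y$. Discarding redundant members, we fix a decomposition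
\begin{equation}\label{eq:dec}
X=X_1\cup\cdots\cup X_k,\qquad X_i\ \text{irreducible},\qquad X_i\not\subseteq X_j\ \text{ for }i\ne j,
\end{equation}
in which $k$ depends only on $(q,d)$.

Irreducibility of $X_i$ concerns the family, while we must count components of the varieties $X_i(U)$. To pass from one to the other we have to spread a closed set given in a single $E(U)$ to all dimensions. The test in Example~\ref{ex:zero} shows how. For a Zariski closed $A\subseteq E(U)$ define
\[
\langle A\rangle(W)=\{x\in E(W):\varphi_*x\in A\ \text{ for all }\varphi\in\mathrm{Hom}(W,U)\}.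
\]

\begin{lemma}\label{lem:test}
$\langle A\rangle$ is a closed subset of $E$ with $\langle A\rangle(U)\subseteq A$, and it contains every closed subset $Y$ of $E$ with $Y(U)\subseteq A$. If $x\in E(W)$ and $\varphi_*x\in A$ for all $\varphi$ in a nonempty open subset of $\mathrm{Hom}(W,U)$, then $x\in\langle A\rangle(W)$.
\end{lemma}

\begin{proof}
The set $\langle A\rangle(W)$ is the intersection of the closed sets $(\varphi_*)^{-1}A$. If $x\in\langle A\rangle(W)$ and $\psi:W\to W'$, then $\varphi_*\psi_*x=(\varphi\psi)_*x\in A$ for all $\varphi:W'\to U$, so $\psi_*x\in\langle A\rangle(W')$. Taking $\varphi=\mathrm{id}_U$ gives $\langle A\rangle(U)\subseteq A$. If $x\in Y(W)$, then $\varphi_*x\in Y(U)\subseteq A$ for all $\varphi$. Finally, the set of $\varphi$ with $\varphi_*x\in A$ is closed in the irreducible variety $\mathrm{Hom}(W,U)$, in which nonempty open sets are dense.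
\end{proof}

\begin{lemma}\label{lem:irr}
If $Y\subseteq E$ is an irreducible closed subset, then $Y(U)$ is an irreducible variety for every $U$.
\end{lemma}

\begin{proof}
The zero map $U'\to U$ induces the zero map on $E$, because $d+q+1>0$; applied to a point of some $Y(U')$ it gives $0\in Y(U)$. Let $Y(U)=A\cup B$ with $A$, $B$ Zariski closed. Fix $W$ and $x\in Y(W)$. The polynomial map $\mathrm{Hom}(W,U)\to Y(U)$, $\varphi\mapsto\varphi_*x$, has irreducible source, and the preimages of $A$ and $B$ are closed and cover it. So one of them is everything, that is, $x\in\langle A\rangle(W)$ or $x\in\langle B\rangle(W)$. Hence $Y=(Y\cap\langle A\rangle)\cup(Y\cap\langle B\rangle)$. By irreducibility $Y\subseteq\langle A\rangle$, say, and then $Y(U)\subseteq\langle A\rangle(U)\subseteq A$.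
\end{proof}

\begin{remark}
The lemma depends on the irreducibility of $\mathrm{Hom}(W,U)$. Suppose only the spaces $\mathbb{C}^m$ and only coordinate permutations, inclusions and projections were allowed, and let $Y(\mathbb{C}^m)$ be the union of the coordinate axes. A closed stable subfamily is determined by its value at $\mathbb{C}^1$, which is finite or everything, so $Y$ is irreducible as a family. Yet $Y(\mathbb{C}^m)$ has $m$ components.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By \eqref{eq:dec} and Lemma~\ref{lem:irr}, $X(U)=X_1(U)\cup\cdots\cup X_k(U)$ with each $X_i(U)$ closed and irreducible. By (C1), $X(U)$ has at most $k$ components, and Proposition~\ref{prop:count} gives $\mathrm{ic}^q(\mathbb{P}^n,d)\le k$ for all $n>q$. Monotonicity is Proposition~\ref{prop:mono}, and a bounded nondecreasing sequence of integers is eventually constant.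
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:C}]
Let $q\ge2$. On $\mathbb{P}^{q+2}$ codimension $q$ means rank $2$. By monotonicity and (K1) with $n=q+2\ge4$,
\[
\lim_{n\to\infty}\mathrm{ic}^q(\mathbb{P}^n,2)\ge\mathrm{ic}^q(\mathbb{P}^{q+2},2)=\mathrm{ic}_2(\mathbb{P}^{q+2},2)\ge p(q-2)>e^{2\sqrt{q-2}}/14 .
\]
The right side is unbounded in $q$.
\end{proof}

The inequality of Proposition~\ref{prop:mono} can be strict: $\mathrm{ic}^4(\mathbb{P}^5,2)=1$ by Example~\ref{ex:curves}, while $\mathrm{ic}^4(\mathbb{P}^6,2)\ge p(2)=2$ by (K1). In such a case distinct $X_i$ give sets $X_i(U)$ contained in one another when $\dim U$ is small, since $X(U)$ is irreducible for $\dim U=q+2$.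

\begin{remark}
Fixing $q$ and $d$ is what places all the spaces in one functor of finite degree. In fixed rank $r$ the forms lie in $S^{d+1}U\otimes\Lambda^{n-r}U$, so the functor and its degree change with $n$, and (K2) shows that the conclusion of Theorem~\ref{thm:A} fails there for $d=2$, $r\geq2$.
\end{remark}

\section{Stabilization of the components}\label{sec:stab}

Put $U_m=\mathbb{C}^{m+1}$. Theorem~\ref{thm:B} needs three more facts: the pieces $X_i$, once separated in some dimension, stay separated; membership in $X_i$ is tested in a fixed dimension; and a general restriction of a foliation is a foliation.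

\begin{lemma}\label{lem:retract}
Let $Y,Y'$ be closed subsets of $E$ and $\dim U\le\dim W$. If $Y(W)\subseteq Y'(W)$, then $Y(U)\subseteq Y'(U)$.
\end{lemma}

\begin{proof}
For a retraction $(\iota,\rho)$ of $W$ onto $U$ we have $Y(U)=\rho_*\iota_*Y(U)\subseteq\rho_*Y(W)\subseteq\rho_*Y'(W)\subseteq Y'(U)$.
\end{proof}

\begin{lemma}\label{lem:finite}
For every closed subset $Y\subseteq E$ we have $Y=\langle Y(U_m)\rangle$ for all large $m$.
\end{lemma}

\begin{proof}
Put $Y_m=\langle Y(U_m)\rangle$, a closed subset containing $Y$ by Lemma~\ref{lem:test}. The chain descends: let $x\in Y_{m+1}(W)$, $\varphi:W\to U_m$, and let $(\iota,\rho)$ be a retraction of $U_{m+1}$ onto $U_m$; then $(\iota\varphi)_*x\in Y(U_{m+1})$, so $\varphi_*x=\rho_*(\iota\varphi)_*x\in Y(U_m)$. Its intersection is $Y$: if $\dim U_m\ge\dim W$, $x\in Y_m(W)$ and $(\iota,\rho)$ is a retraction of $U_m$ onto $W$, then $\iota_*x\in Y(U_m)$ and $x=\rho_*\iota_*x\in Y(W)$. By Theorem~\ref{thm:draisma} the chain stabilizes, so $Y_m=Y$ for large $m$.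
\end{proof}

For $Y=X$ no appeal to Theorem~\ref{thm:draisma} is needed. Each equation in \eqref{eq:X} can be evaluated at a point $x$, with $v=v_1\wedge\cdots\wedge v_{q-1}$, on at most $q+2$ vectors, and these $2q+2$ vectors lie in the image of a linear map $\mathbb{C}^{2q+2}\to V$; so $X=\langle X(U_{2q+1})\rangle$. It is for the pieces $X_i$, whose equations we do not know, that the theorem is used.

\begin{lemma}\label{lem:restrict}
Let $n\ge N\ge q+1$ and $\omega\in X^\circ(U_n)$. The surjective $\varphi:U_n\to U_N$ with $\varphi_*\omega\in X^\circ(U_N)$ form a nonempty open subset of $\mathrm{Hom}(U_n,U_N)$.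
\end{lemma}

\begin{proof}
The set is open, because surjectivity is an open condition, $\varphi\mapsto\varphi_*\omega$ is a polynomial map to $X(U_N)$, and $X^\circ(U_N)$ is open there. To see that it is nonempty we restrict to one hyperplane at a time. It suffices to prove: if $m\ge q+2$ and $\omega\in X^\circ(U)$ with $\dim U=m+1$, then the restriction of $\omega$ to $\ker\ell\subset V$ lies in $X^\circ$ for some nonzero $\ell\in U$. This applies for $m=n,n-1,\dots,N+1$.

The restriction lies in $X$ by Lemma~\ref{lem:functor}, so we must bound its zero locus in $H=\mathbb{P}(\ker\ell)$, which has dimension $m-1$. Let $S=\mathrm{Sing}(\omega)\subset\mathbb{P}^m$, of dimension at most $m-2$. Zeros are of two kinds. Those in $S$ lie in $S\cap H$, which has dimension at most $m-3$ if $H$ contains no component of $S$; this excludes finitely many proper subspaces of $U$. A zero $[x]\notin S$ is a point of tangency, and by Lemma~\ref{lem:linear}(a) it satisfies $\ell\wedge\omega(x)=0$. To control these for most $\ell$, consider the closed subset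
\[
\Gamma=\{([x],[\ell])\in(\mathbb{P}^m\setminus S)\times\mathbb{P}(U):\ \ell\wedge\omega(x)=0\}.
\]
Recall that for a dominant morphism $\Gamma'\to B$ of irreducible varieties the fibers over a dense open subset of $B$ have dimension $\dim\Gamma'-\dim B$. The fiber of $\Gamma$ over $[x]$ is $\mathbb{P}(L(\omega(x)))\cong\mathbb{P}^{q-1}$ by Lemma~\ref{lem:linear}(b), so every component $\Gamma'$ of $\Gamma$ has dimension at most $m+q-1$. Project $\Gamma'$ to $\mathbb{P}(U)$, of dimension $m$. Over a dense open set the fiber is empty if the projection is not dominant, and has dimension at most $q-1$ otherwise. Since $m\ge q+2$, we have $q-1\le m-3$. So for $[\ell]$ in a dense open subset of $\mathbb{P}(U)$ the zero locus in $H$ has dimension at most $m-3=\dim H-2$. In particular the restriction is nonzero, and its zero locus in $\ker\ell$ has codimension at least $2$.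
\end{proof}

The bound $m\ge q+2$ is needed: for $m=q+1$ and $d\ge1$ the restriction to $H\cong\mathbb{P}^q$ is a section of $\mathcal{O}(d)$, which vanishes at least on a hypersurface.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Choose $N\ge q+1$ so large that the following hold.
\begin{itemize}
\item[(i)] $X_i(U_n)\not\subseteq X_j(U_n)$ for all $i\ne j$ and $n\ge N$. By \eqref{eq:dec} each non-inclusion holds at some $U$, and by Lemma~\ref{lem:retract} it persists at every space of dimension at least $\dim U$.
\item[(ii)] $X_i=\langle X_i(U_N)\rangle$ for all $i$. This is Lemma~\ref{lem:finite}.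
\item[(iii)] The set $I_n=\{i:X_i(U_n)\cap X^\circ(U_n)\ne\emptyset\}$ equals a fixed set $I$ for all $n\ge N$. An injection $U_n\to U_{n+1}$ preserves $X_i$ and $X^\circ$, so $I_n\subseteq I_{n+1}\subseteq\{1,\dots,k\}$.
\end{itemize}
Let $n\ge N$. By (i), Lemma~\ref{lem:irr} and (C1), the sets $X_1(U_n),\dots,X_k(U_n)$ are the components of $X(U_n)$ and are pairwise distinct. By (iii) and Proposition~\ref{prop:count}, the components of $\mathrm{Fol}^q(\mathbb{P}^n,d)$ are the pairwise distinct sets
\[
Z_{i,n}=\mathbb{P}\bigl(X_i(U_n)\cap X^\circ(U_n)\bigr),\qquad i\in I .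
\]
They are invariant under $\mathrm{GL}(U_n)$, which preserves $X_i(U_n)$ and $X^\circ(U_n)$. Since $X_i(U_n)$ is a cone, $[\omega]\in\mathrm{Fol}^q(\mathbb{P}^n,d)$ lies in $Z_{i,n}$ if and only if $\omega\in X_i(U_n)$.

(1) Let $i\in I$. For injective $\iota:U_N\to U_n$ the map $\iota_*$ preserves $X_i$ and $X^\circ$, so all linear pullbacks of elements of $Z_{i,N}$ lie in $Z_{i,n}$. Suppose they all lie in $Z_{j,n}$. Fix a retraction $(\iota,\rho)$ of $U_n$ onto $U_N$. Applying $\rho_*$ to $\iota_*\bigl(X_i(U_N)\cap X^\circ(U_N)\bigr)\subseteq X_j(U_n)$ gives $X_i(U_N)\cap X^\circ(U_N)\subseteq X_j(U_N)$. The left side is a nonempty open subset of the irreducible variety $X_i(U_N)$, so taking closures gives $X_i(U_N)\subseteq X_j(U_N)$, and $i=j$ by (i). Thus for $Z=Z_{i,N}$ the component $Z_n$ exists, is unique and equals $Z_{i,n}$, and $Z\mapsto Z_n$ is a bijection since both sets are indexed by $I$.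

(2) Let $\mathcal{F}=[\omega]$ with $\omega\in X^\circ(U_n)$, and $i\in I$. Let $\Sigma\subseteq\mathrm{Hom}(U_n,U_N)$ be the open set of surjections and $\gamma:\Sigma\to G$, $\varphi\mapsto\mathbb{P}(\operatorname{im}\varphi^t)$, the map onto the Grassmannian $G$ of linear subspaces $\mathbb{P}^N\subset\mathbb{P}^n$. Over each standard chart of $G$ it is a projection with fiber $\mathrm{GL}(U_N)$, so it is open. The restriction of $\mathcal{F}$ to $\gamma(\varphi)$ is a foliation lying in $Z_{i,N}$ if and only if $\varphi_*\omega\in X_i(U_N)\cap X^\circ(U_N)$.

Suppose $\mathcal{F}\in Z_{i,n}$. Then $\varphi_*\omega\in X_i(U_N)$ for all $\varphi$, and $\varphi_*\omega\in X^\circ(U_N)$ for $\varphi$ in the nonempty open set $O\subseteq\Sigma$ of Lemma~\ref{lem:restrict}. So the restriction is a foliation in $Z_{i,N}$ for all subspaces in the nonempty open set $\gamma(O)$. Conversely, suppose this holds for all subspaces in a nonempty open set $O'\subseteq G$. Then $\varphi_*\omega\in X_i(U_N)$ for all $\varphi$ in the nonempty open set $\gamma^{-1}(O')$. By Lemma~\ref{lem:test} and (ii), $\omega\in\langle X_i(U_N)\rangle(U_n)=X_i(U_n)$,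 so $\mathcal{F}\in Z_{i,n}$.
\end{proof}

Theorem~\ref{thm:draisma} enters in \eqref{eq:dec} and in Lemma~\ref{lem:finite}, both times non-effectively. The argument therefore gives no explicit value for the limit in Theorem~\ref{thm:A} or for $N$ in Theorem~\ref{thm:B}.

\begin{thebibliography}{9}

\bibitem{Draisma}
J.~Draisma, \emph{Topological Noetherianity of polynomial functors}, J. Amer. Math. Soc. \textbf{32} (2019), 691--707.

\bibitem{PS}
J.~V. Pereira and J.~P. dos Santos, \emph{Distributions with locally free tangent sheaf}, arXiv:2408.10057 (2024).

\end{thebibliography}
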